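# Reptile trapezoids whose angles are irrational multiples of $\pi$

## Nine copies of a $60^\circ$ trapezoid

Let $E$ be the isosceles trapezoid with bases $\tfrac12$ and $\tfrac32$ and both legs equal to $1$. Half the difference of the bases is $\tfrac12$, so the angles at the longer base have cosine $\tfrac12$: they are $\pi/3$. We begin by cutting the threefold enlargement $3E$ into nine copies of $E$.

**Definition (rep-$n$, reptile).** A geometric figure is rep-$n$ if it can be dissected into $n$ pieces that are congruent to each other and similar to the figure. It is a reptile if it is rep-$n$ for some $n\ge2$.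

A dissection is a decomposition into finitely many pieces with disjoint interiors, and congruence allows reflections. A square, for example, is rep-$4$. If $kT$ is tiled by copies of $T$, then shrinking by the factor $k$ shows that $T$ is rep-$n$; comparing areas gives $n=k^2$. So we must tile $3E$ by copies of $E$.

Let $e$ be the horizontal unit vector, and let $u,w$ be the unit vectors at angles $60^\circ$ and $120^\circ$ to $e$, so that $w=u-e$. Place $E$ with vertices $O,\ \tfrac32e,\ u+\tfrac12e,\ u$. Its left leg is $u$, and its right leg, read upward, is $u+\tfrac12e-\tfrac32e=w$. For vectors $f,g$, write $\langle f,g\rangle$ for the parallelogram spanned by $f$ and $g$, up to translation.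

Rotate $E$ by $\pi$ about the midpoint of its right leg. The map is $x\mapsto 2e+u-x$, and the image has vertices $2e+u,\ \tfrac12e+u,\ \tfrac32e,\ 2e$. Together with $E$ it fills the parallelogram $O,2e,2e+u,u$. So $\langle 2e,u\rangle$ is two copies of $E$. Reflection in the bisector of $e$ and $u$ swaps these two unit vectors, so $\langle e,2u\rangle$ is two copies of $E$ as well. Reflection in a vertical line sends $e\mapsto -e$, $u\mapsto w$, so $\langle 2e,w\rangle$ is two copies, and swapping $e$ and $w$ by a reflection gives the same for $\langle e,2w\rangle$.

Now $3E$ has vertices $O,\ \tfrac92e,\ 3u+\tfrac32e,\ 3u$. Cut it into three rows of the height of $E$. The bottom lengths of the rows are $\tfrac92,\tfrac72,\tfrac52$. In each row put one copy of $E$, with a parallelogram of side $u$ to its left and one of side $w$ to its right, with these bottom lengths: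

| row | left of $E$ | $E$ | right of $E$ | total |
|---|---|---|---|---|
| 0 | $2$ | $\tfrac32$ | $1$ | $\tfrac92$ |
| 1 | $1$ | $\tfrac32$ | $1$ | $\tfrac72$ |
| 2 | $1$ | $\tfrac32$ | $0$ | $\tfrac52$ |

On the left, row 0 is one $\langle 2e,u\rangle$, and rows 1 and 2 together form one $\langle e,2u\rangle$ with lower left corner $u$. On the right, rows 0 and 1 together form one $\langle e,2w\rangle$ with lower right corner $\tfrac92e$. Three parallelograms make six copies of $E$, and with the three single copies we have nine. So $E$ is rep-$9$.

Which facts about $E$ were used? Only lengths: the legs are $1$, the sum of the bases is $2$, the difference is $1$. The value $60^\circ$ played no part. So keep the bases $\tfrac12,\tfrac32$, change the legs, and ask what happens to the argument. This matters because of the following conjecture.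

## Unit trapezoids and the rationality conjecture

**Definition (unit trapezoid, $\theta$, $\psi$).** A unit trapezoid is a trapezoid that is not a parallelogram, scaled so that one of its legs has length $1$. For such a $T$, let $\theta(T)$ and $\psi(T)$ be the interior angles at the two ends of the longer base, one adjacent to each leg. When $T$ is a right trapezoid, $\psi(T)$ is the angle at the leg perpendicular to the bases, so $\psi(T)=\pi/2$. The other two interior angles are $\pi-\theta(T)$ and $\pi-\psi(T)$.

The trapezoid $E$ is a unit trapezoid with $\theta=\psi=\pi/3$. The right trapezoid with vertices $(0,0),(2,0),(1,1),(0,1)$ is a unit trapezoid with $\psi=\pi/2$, $\theta=\pi/4$.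

**Conjecture.** If a unit trapezoid $T$ is a reptile, then both $\theta(T)/\pi$ and $\psi(T)/\pi$ are rational, where $\psi(T)=\pi/2$ when $T$ is a right trapezoid.

The problem comes from Jin Heo, "Reptile trapezoids", arXiv:2404.01411 (2024). We shall see that the conjecture is false. Angles and the reptile property do not change under scaling, so we may choose whatever scale is convenient.

**Theorem 1.** The unit trapezoid $T_0$ with legs $1,1$ and bases $\tfrac16,\tfrac12$ is rep-$81$, and $\theta(T_0)/\pi=\psi(T_0)/\pi$ is irrational. Hence the conjecture is false.

The trapezoid $3T_0$ has bases $\tfrac12,\tfrac32$ and legs $3$: it is $E$ with the legs stretched. The angle is quickly settled.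

**Lemma 1.** If $\alpha/\pi\in\mathbb Q$ and $2\cos\alpha\in\mathbb Q$, then $2\cos\alpha\in\mathbb Z$.

**Proof.** If $\alpha/\pi$ is rational, then $e^{i\alpha}$ and $e^{-i\alpha}$ are roots of unity, that is, roots of some $X^N-1$, so they are algebraic integers. Sums of algebraic integers are algebraic integers, so $2\cos\alpha=e^{i\alpha}+e^{-i\alpha}$ is one. A rational root of a monic polynomial with integer coefficients is an integer. $\square$

For $T_0$, half the difference of the bases is $\tfrac16$ and the leg is $1$, so $\cos\theta=\tfrac16$ and $2\cos\theta=\tfrac13\notin\mathbb Z$. Hence $\theta/\pi$ is irrational, and $\psi=\theta$. It remains to tile.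

## Parallelograms made of two trapezoids

Let $T$ be any trapezoid with bases $a<b$, and put $s=a+b$, $d=b-a$. Place it with vertices
$$O,\quad be,\quad cu+ae,\quad cu,$$
where $e$ is the horizontal unit vector, $u$ is the unit vector along the left leg, and $c$ is the length of the left leg. The right leg, from $be$ to $cu+ae$, is
$$cu-de=\ell w, \tag{1}$$
with $w$ a unit vector and $\ell$ the length of the right leg. For $E$ we had $s=2$, $d=c=\ell=1$.

**Lemma 2.** Each of $\langle se,cu\rangle$, $\langle ce,su\rangle$, $\langle se,\ell w\rangle$, $\langle \ell e,sw\rangle$ is a union of two copies of $T$ with disjoint interiors.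

**Proof.** Rotate $T$ by $\pi$ about the midpoint of its right leg: $x\mapsto se+cu-x$. The image has vertices $se+cu,\ ae+cu,\ be,\ se$. It shares the right leg with $T$ and lies on the other side of it, and together they fill the parallelogram $O,\ se,\ se+cu,\ cu$. This is $\langle se,cu\rangle$.

Rotate $T$ by $\pi$ about the midpoint of its left leg: $x\mapsto cu-x$. The image has vertices $cu,\ cu-be,\ -ae,\ O$. Together with $T$ it fills the parallelogram with vertices $-ae,\ be,\ cu+ae,\ cu-be$. The horizontal sides have length $s$. The right side is $\ell w$, and the left side is $cu-be+ae=cu-de=\ell w$ by (1). This is $\langle se,\ell w\rangle$.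

Reflection in the bisector of the unit vectors $e,u$ swaps them, so it carries $\langle se,cu\rangle$ to $\langle su,ce\rangle$. Likewise reflection in the bisector of $e,w$ carries $\langle se,\ell w\rangle$ to $\langle \ell e,sw\rangle$. $\square$

The second and fourth parallelograms are where mirror images of $T$ enter. If $T$ is isosceles, $T$ equals its mirror image and nothing is lost even when reflections are forbidden.

## From trapezoids to bricks in two staircases

Suppose we fill $kT$ row by row. Row $i$ (counting from $0$ at the bottom) has bottom length $kb-id$. Put one copy of $T$ in it and fill the rest with parallelograms $\langle se,cu\rangle$ on the left and $\langle se,\ell w\rangle$ on the right. Then $(k-1)b-id$ must be a multiple of $s$ for every $i$. Two consecutive rows differ by $d$, and $0<d=b-a<a+b=s$. So for $k\ge2$ this always fails, and it fails as soon as we compare rows $0$ and $1$. The other two parallelograms, $\langle ce,su\rangle$ and $\langle\ell e,sw\rangle$, have a different bottom length, and they are allowed to cross the cuts between rows. In the $60^\circ$ example they were exactly what repaired the odd rows.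

To use them comfortably, we straighten the left part and the right part of $kT$ into unions of rectangles.

**Definition (staircase).** For nonnegative numbers $q_0,\dots,q_{k-1}$ and $\lambda>0$ let
$$D(q;\lambda)=\bigcup_{i=0}^{k-1}[0,q_i]\times[i\lambda,(i+1)\lambda]\subset\mathbb R^2 .$$
An $x\times y$ rectangle is an axis-parallel rectangle of width $x$ and height $y$. We also call it a brick.

For example, $D((2,1,1);1)$ is a row of two unit squares with a column of two unit squares above the left one; it is tiled by one $2\times1$ and one $1\times2$ brick. This is the left part of $3E$. The right part is $D((1,1,0);1)$, one $1\times2$ brick.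

**Lemma 3.** Let $k\ge1$ and let $p_i,r_i\ge0$ $(0\le i\le k-1)$ satisfy
$$p_i+r_i=(k-1)b-id. \tag{2}$$
Suppose $D(p;c)$ can be tiled by $s\times c$ and $c\times s$ rectangles, and $D(r;\ell)$ can be tiled by $s\times\ell$ and $\ell\times s$ rectangles. Then $kT$ can be tiled by $k^2$ copies of $T$.

**Proof.** The trapezoid $kT$ has vertices $O,\ kbe,\ kcu+kae,\ kcu$. Cut it by horizontal lines into $k$ rows of the height of $T$. Row $i$ has bottom left corner $icu$ and left side $cu$. Its bottom right corner is, by (1),
$$kbe+i\ell w=kbe+i(cu-de)=icu+(kb-id)e,$$
and its right side is $\ell w$. By (2) its bottom length is $kb-id=p_i+b+r_i$. Cut the row along the two legs of the translate of $T$ by $icu+p_ie$. Since the left leg of this translate is parallel to the left side of the row and the right leg to the right side, the row becomes three pieces: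

* the parallelogram $A_i=\langle p_ie,cu\rangle$ with lower left corner $icu$;
* the translate of $T$ by $icu+p_ie$;
* the parallelogram $B_i=\langle r_ie,\ell w\rangle$ with lower right corner $kbe+i\ell w$.

(A parallelogram with $p_i=0$ or $r_i=0$ is simply absent.)

The linear map $(x,t)\mapsto xe+tu$ is injective, and it carries $[0,p_i]\times[ic,(i+1)c]$ onto $A_i$; so it carries $D(p;c)$ onto $\bigcup A_i$. It carries $s\times c$ rectangles onto translates of $\langle se,cu\rangle$ and $c\times s$ rectangles onto translates of $\langle ce,su\rangle$. The affine map $(x,t)\mapsto kbe-xe+tw$ is injective too and carries $[0,r_i]\times[i\ell,(i+1)\ell]$ onto $B_i$; so it carries $D(r;\ell)$ onto $\bigcup B_i$. It carries $s\times\ell$ and $\ell\times s$ rectangles onto translates of $\langle se,\ell w\rangle$ and $\langle\ell e,sw\rangle$. By Lemma 2 each of these parallelograms is two copies of $T$. So $kT$ is tiled by copies of $T$, and by area there are $k^2$ of them. $\square$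

Observe that (2) involves only the bases. The legs enter only through the shape of the bricks.

## Legs $3$: the tiling for Theorem 1

Let $T=3T_0$, so $a=\tfrac12$, $b=\tfrac32$, $c=\ell=3$, $s=2$, $d=1$. The bricks are $2\times3$ and $3\times2$.

The choice $k=3$ that worked for $E$ cannot work here. By (2), $p_2+r_2=1$. A horizontal slice of a brick has length $2$ or $3$, so a top row of positive width must have width at least $2$. But one of $p_2,r_2$ is positive, and both are at most $1$. The remedy is to take $k$ larger: the shortest row then has more room.

**Proof of Theorem 1.** The irrationality was shown after Lemma 1. Take $k=9$. Condition (2) reads $p_i+r_i=12-i$. Choose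

| $i$ | 0 | 1 | 2 | 3 | 4 | 5 | 6 | 7 | 8 |
|---|---|---|---|---|---|---|---|---|---|
| $p_i$ | 6 | 5 | 5 | 4 | 4 | 3 | 3 | 2 | 2 |
| $r_i$ | 6 | 6 | 5 | 5 | 4 | 4 | 3 | 3 | 2 |
| sum | 12 | 11 | 10 | 9 | 8 | 7 | 6 | 5 | 4 |

A row of even width $v$ has height $3$ and is a line of $v/2$ bricks $2\times3$. Odd widths occur in pairs of consecutive equal rows: in $p$, rows $1,2$ (width $5$) and rows $5,6$ (width $3$); in $r$, rows $2,3$ (width $5$) and rows $6,7$ (width $3$). Such a pair is a $v\times6$ rectangle with $v\in\{3,5\}$. Its left $3\times6$ part is a stack of three $3\times2$ bricks. If $v=5$, the remaining $2\times6$ part is two $2\times3$ bricks. By Lemma 3, $9T$ is tiled by $81$ copies of $T$, so $T$, and with it $T_0$, is rep-$81$. $\square$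

A count confirms it: $\sum p_i=34$ and $\sum r_i=38$, and each brick has area $6$ while a row of width $v$ has area $3v$. So there are $17+19=36$ bricks, that is $72$ tiles, and $72+9=81$.

## The family $T(c,\ell)$

What changes if the legs are longer, or unequal? Let $c,\ell>0$ satisfy $|c-\ell|<1<c+\ell$. Then there is a nondegenerate triangle with vertices $O$, $e$, $X$ and sides $|OX|=c$, $|X-e|=\ell$, with $X$ above the line of $e$. The quadrilateral $O,\ \tfrac32e,\ X+\tfrac12e,\ X$ is a trapezoid with bases $\tfrac12,\tfrac32$, left leg $X$ of length $c$ and right leg $X-e$ of length $\ell$. Its angles at the longer base are the angles of the triangle at $O$ and $e$. We call the first $\theta$ and the second $\psi$. For instance $E=T(1,1)$ and $3T_0=T(3,3)$ in the notation below.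

**Theorem 2.** Let $c$ be an odd positive integer. Let $\ell=P/n$ with $P,n$ positive integers, $P$ odd, and $|c-\ell|<1$. Let $T=T(c,\ell)$ be the trapezoid with bases $\tfrac12,\tfrac32$ and legs $c,\ell$.

1. $T$ is rep-$k^2$ for every $k=4nt+1$ with $t$ an integer, $t\ge\frac{3c-1}2$. In particular $T$ is a reptile.
2. If $\ell=c$, then $T$ is rep-$k^2$ for every $k\equiv1\pmod 8$ with $k\ge4c-3$.
3. Unless $c=\ell=1$ (when $\theta=\psi=\pi/3$), both $\theta(T)/\pi$ and $\psi(T)/\pi$ are irrational.

Consequently, for each fixed odd $c$ there are infinitely many pairwise non-similar reptile trapezoids $T(c,\ell)$ with both $\theta/\pi$ and $\psi/\pi$ irrational, and the angles $\theta$ that occur are dense in $(0,\pi)$.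

The trapezoid exists because $c\ge1$ and $\ell>0$ give $c+\ell>1$. Throughout, $s=2$, $d=1$, $b=\tfrac32$, and (2) reads
$$p_i+r_i=S_i:=\tfrac{3(k-1)}2-i\qquad(0\le i\le k-1). \tag{3}$$
We prove part 2, then part 1, then part 3 and the last assertion.

## Equal legs of odd length

**Proof of part 2.** The purpose is to see the table of Theorem 1 as a general pattern: split $S_i$ in half, rounding down on the left and up on the right. Write $k=4t+1$. Then $k\equiv1\pmod8$ means that $t$ is even, and $k\ge4c-3$ means $t\ge c-1$. If $k=1$ there is nothing to do, so let $t\ge 1$. Now $S_i=6t-i$ runs from $6t$ down to $2t$. Put $p_i=\lfloor S_i/2\rfloor$, $r_i=\lceil S_i/2\rceil$. Then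
$$(p_i)=3t,\ 3t-1,3t-1,\ \dots,\ t+1,t+1,\ t,t,$$
$$(r_i)=3t,3t,\ 3t-1,3t-1,\ \dots,\ t+1,t+1,\ t.$$
Every value occurs twice in consecutive rows, with two exceptions: $3t$ occurs once in $p$, and $t$ occurs once in $r$. Since $t$ is even, these exceptional values are even. So every odd value $v$ that occurs is in a pair of consecutive rows. Also, $v\ge t+1\ge c$, because $v$ is odd and $v\ge t$ with $t$ even.

Rows of even width have height $c$ and are tiled by $2\times c$ bricks. A pair of rows of odd width $v$ is a $v\times 2c$ rectangle. Its $c\times2c$ part is a stack of $c$ bricks $c\times2$. The remaining part is $(v-c)\times2c$; its width is even and nonnegative, so it is two rows of $2\times c$ bricks. Since $\ell=c$, this applies to both $D(p;c)$ and $D(r;\ell)$, and Lemma 3 finishes the proof. For $c=3$, $t=2$ this is the table of Theorem 1. $\square$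

## Why halving fails for unequal legs

Take $c=1$, $\ell=\tfrac12$, the trapezoid $T(1,\tfrac12)$. On the right the bricks are $2\times\tfrac12$ and $\tfrac12\times2$. With halving, the right staircase must handle a pair of rows of odd width $v$, a rectangle $v\times1$. Its height is less than $2$, so no brick $\tfrac12\times2$ fits in it, and the bricks $2\times\tfrac12$ divide its bottom edge into segments of length $2$. So $v$ would be even. The pair cannot be tiled by itself. The rows on the right now have a height that does not cooperate with $2$ until many of them are stacked.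

Could we give up the right side and set all $r_i=0$? Suppose $k=4m+1$ with $m\ge1$, so that $S_i=6m-i\equiv i\pmod2$, and $c$ is odd. Weight the plane by $f(x,y)=(-1)^{\lfloor x\rfloor+\lfloor y\rfloor}$. The integral of $(-1)^{\lfloor x\rfloor}$ over any interval of length $2$ is $0$, so the integral of $f$ over any $2\times c$ or $c\times2$ brick is $0$, wherever the brick lies. Over row $i$ of $D(S;c)$ the integral of $f$ is $0$ if $S_i$ is even. If $S_i$ is odd it is $1\cdot(-1)^{ic}=(-1)^i$, since $c$ is odd. The odd widths are exactly those with $i$ odd, and there are $2m$ of them. The total is $-2m\ne0$, so $D(S;c)$ cannot be tiled. The right side must contribute something, in order to make the signs balance.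

Two observations now determine a construction. First, on the right, $2n$ rows have total height $2n\ell=2P$, an even integer, so $\ell\times2$ bricks stack perfectly there; and $n$ such stacks side by side have width $n\ell=P$, an odd integer. So a block of width $P$ over $2n$ rows can be tiled, and it removes an odd width from each of those rows. Second, do this for the lower half of every block of $4n$ rows. On the left, the parity of the row widths in a block $v=0,\dots,4n-1$ then becomes
$$\text{odd, even, odd, even},\dots,\text{odd, even}\ \big|\ \text{even, odd, even, odd},\dots,\text{even, odd},$$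
a palindrome. On the left, a column of $c\times2$ bricks must span an even number of rows, since $c$ is odd; and each such column changes the parity of the remaining width of every row it meets. Nested columns, over rows $0$ to $4n-1$, then $1$ to $4n-2$, and so on, meet row $v$ exactly $v+1$ times in the lower half and $4n-v$ times in the upper half. These numbers have precisely the parities displayed.

## Nested columns: legs $c$ and $P/n$

**Proof of part 1.** Let $k=4nt+1$ with $t\ge\frac{3c-1}2$; then $t\ge1$. By (3), $S_i=6nt-i$ for $0\le i\le4nt$.

**Step 1: the choice of widths.** We make the choice just described. For $i<4nt$ write $i=4nj+v$ with $0\le j<t$ and $0\le v<4n$. Put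
$$(p_i,r_i)=\begin{cases}(S_i-P,\ P)&0\le v<2n,\\ (S_i,\ 0)&2n\le v<4n,\end{cases}\qquad (p_{4nt},r_{4nt})=(S_{4nt},0)=(2nt,0).$$
Condition (3) holds. That $p_i\ge0$ is part of Step 3.

**Step 2: the right staircase.** We tile $D(r;\ell)$. It is a disjoint union of $t$ rectangles, each of width $P=n\ell$ and of height $2n\ell=2P$. Each is tiled by $n$ columns, each column a stack of $P$ rectangles $\ell\times2$. These are $\ell\times s$ rectangles, as Lemma 3 requires.

**Step 3: the left rows are wide enough and have the right parity.** Fix a block $j$ and put
$$\mu_v=\min(v,4n-1-v)+1,$$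
so that $\mu_v=v+1$ for $v<2n$ and $\mu_v=4n-v$ for $v\ge2n$; in all cases $1\le\mu_v\le2n$. We claim that for every row of the block
$$p_i\ge c\mu_v\quad\text{and}\quad p_i-c\mu_v\ \text{is even}. \tag{4}$$

Parity. We have $S_i=6nt-4nj-v\equiv v\pmod2$, and $c$ and $P$ are odd. If $v<2n$, then $p_i=S_i-P\equiv v+1=\mu_v\equiv c\mu_v$. If $v\ge2n$, then $p_i=S_i\equiv v\equiv4n-v=\mu_v\equiv c\mu_v$.

Size for $v<2n$. Here $i\le4n(t-1)+2n-1=4nt-2n-1$, so $S_i\ge2nt+2n+1$. Since $\ell<c+1$, we have $P=n\ell<n(c+1)$, and both sides are integers, so $P\le n(c+1)-1$. Hence, using $2t\ge3c-1$,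
$$p_i=S_i-P\ge2nt+n-nc+2\ge n(3c-1)+n-nc+2=2nc+2>c\mu_v,$$
the last step because $\mu_v\le2n$.

Size for $v\ge2n$. Put $y=\mu_v=4n-v\in[1,2n]$. Since $j\le t-1$, we have $i\le4n(t-1)+v=4nt-y$, so $S_i\ge2nt+y$. Moreover $2nt\ge n(3c-1)\ge2n(c-1)\ge(c-1)y$. Hence $p_i=S_i\ge cy=c\mu_v$. This proves (4).

**Step 4: the left staircase.** We tile $D(p;c)$ block by block. For $q=0,1,\dots,2n-1$ take the rectangle with $x\in[qc,(q+1)c]$ over the rows $v=q,\dots,4n-1-q$ of the block. It has width $c$ and spans $4n-2q$ rows, so its height is $(4n-2q)c=2\cdot(2n-q)c$. It is therefore a stack of $(2n-q)c$ rectangles $c\times2$.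

Row $v$ meets layer $q$ exactly when $q\le v\le4n-1-q$, that is, when $q\le\min(v,4n-1-v)=\mu_v-1$. So it meets the layers $q=0,\dots,\mu_v-1$, and these cover exactly $[0,c\mu_v]$ in row $v$. By (4) they stay inside the staircase, and the rest of the row has even width $p_i-c\mu_v\ge0$ and height $c$. It is tiled by $2\times c$ rectangles.

The last row $i=4nt$ belongs to no block. It has even width $2nt$ and is tiled by $2\times c$ rectangles.

**Step 5: conclusion.** Both staircases are tiled, so Lemma 3 shows that $kT$ is tiled by $k^2$ copies of $T$. Since $k\ge5$, $T$ is a reptile. $\square$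

Here is the smallest instance for the trapezoid that defeated halving. Let $c=1$, $\ell=\tfrac12$, so $P=1$, $n=2$, and take $t=1$, $k=9$. Then $S_i=12-i$ and

| $i$ | 0 | 1 | 2 | 3 | 4 | 5 | 6 | 7 | 8 |
|---|---|---|---|---|---|---|---|---|---|
| $r_i$ | 1 | 1 | 1 | 1 | 0 | 0 | 0 | 0 | 0 |
| $p_i$ | 11 | 10 | 9 | 8 | 8 | 7 | 6 | 5 | 4 |
| $\mu_i$ | 1 | 2 | 3 | 4 | 4 | 3 | 2 | 1 | |
| $p_i-c\mu_i$ | 10 | 8 | 6 | 4 | 4 | 4 | 4 | 4 | |

The right staircase is a $1\times2$ rectangle, tiled by two $\tfrac12\times2$ bricks. On the left, the layers contain $4+3+2+1=10$ bricks $1\times2$, and the rest, including the last row, contains $(10+8+6+4+4+4+4+4+4)/2=24$ bricks $2\times1$. That is $2+10+24=36$ bricks, and $2\cdot36+9=81$ tiles.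

## The angles of $T(c,\ell)$

**Proof of part 3.** The purpose is to show that a rational $\theta/\pi$ or $\psi/\pi$ leads to an equation between squares of integers with only one solution.

**Step 1: reduction to integers.** The law of cosines in the triangle with sides $1,c,\ell$ gives
$$2\cos\theta=\frac{1+c^2-\ell^2}{c},\qquad 2\cos\psi=\frac{1+\ell^2-c^2}{\ell}. \tag{5}$$
Both are rational, and both lie strictly between $-2$ and $2$ because the triangle is nondegenerate.

Suppose $\theta/\pi\in\mathbb Q$. By Lemma 1, $2\cos\theta=\varepsilon\in\{-1,0,1\}$, so $\ell^2=c^2-\varepsilon c+1$ is an integer. A rational number with integer square is an integer, so $\ell\in\mathbb Z$.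

Suppose $\psi/\pi\in\mathbb Q$. By Lemma 1, $2\cos\psi=\varepsilon\in\{-1,0,1\}$, so $\ell^2-\varepsilon\ell+1-c^2=0$. Thus $\ell$ is a rational root of a monic polynomial with integer coefficients, hence an integer, and $c^2=\ell^2-\varepsilon\ell+1$.

In either case there are positive integers $m,m'$, equal to $c,\ell$ in some order, with
$$m'^2=m^2-\varepsilon m+1,\qquad\varepsilon\in\{-1,0,1\}. \tag{6}$$

**Step 2: squares between consecutive squares.** We solve (6).

* If $\varepsilon=0$ or $\varepsilon=-1$, then $m'^2$ is $m^2+1$ or $m^2+m+1$, so $m^2<m'^2<m^2+2m+1=(m+1)^2$, which is impossible.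
* If $\varepsilon=1$ and $m\ge2$, then $m'^2=m^2-m+1$ satisfies $(m-1)^2=m^2-2m+1<m'^2<m^2$, which is impossible.
* If $\varepsilon=1$ and $m=1$, then $m'^2=1$, so $m'=1$.

Hence $c=\ell=1$, where the triangle is equilateral and $\theta=\psi=\pi/3$. In every other case both $\theta/\pi$ and $\psi/\pi$ are irrational. $\square$

In the example $T(1,\tfrac12)$, formula (5) gives $\cos\theta=\tfrac78$ and $\cos\psi=\tfrac14$. So $2\cos\theta=\tfrac74$ and $2\cos\psi=\tfrac12$, neither of which is an integer.

**Proof of the last assertion of Theorem 2.** Fix an odd positive integer $c$.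

**Step 1: the admissible $\ell$ are dense.** The numbers $P/2^j$ with $P$ odd and $j$ fixed have spacing $2/2^j$, so letting $j$ grow we see that fractions with odd numerator are dense in $(c-1,c+1)$. Every such $\ell$ in this interval is allowed in Theorem 2. Omitting the single value $\ell=1$ when $c=1$ leaves a dense set. For all the remaining $\ell$, part 1 says that $T(c,\ell)$ is a reptile, and part 3 says that both angles are irrational multiples of $\pi$.

**Step 2: the angles are dense.** On $(c-1,c+1)$, where $\ell>0$, the function $\frac{1+c^2-\ell^2}{2c}$ is continuous and strictly decreasing. At $\ell=c-1$ it tends to $\frac{2c}{2c}=1$, and at $\ell=c+1$ to $\frac{-2c}{2c}=-1$. So $\ell\mapsto\theta=\arccos\frac{1+c^2-\ell^2}{2c}$ is a homeomorphism from $(c-1,c+1)$ onto $(0,\pi)$. It carries a dense set to a dense set.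

**Step 3: the trapezoids are pairwise non-similar.** A similarity between two trapezoids of the family maps the parallel sides to the parallel sides and the shorter one to the shorter one, because neither is a parallelogram. All have shorter base $\tfrac12$, so the similarity is a congruence, and the unordered pairs of legs $\{c,\ell\}$ agree. Since $c$ is fixed, $\ell$ is the same. So different $\ell$ give non-similar trapezoids. $\square$

Rescaled so that the leg $c$ becomes $1$, every $T(c,\ell)$ of Theorem 2 other than $T(1,1)$ is thus a counterexample to the conjecture with both angles irrational multiples of $\pi$ at once, and those with $\ell\ne c$ are not isosceles. None of these counterexamples is a right trapezoid, since a right angle would make $\theta/\pi$ or $\psi/\pi$ equal to $\tfrac12$. Nothing is claimed here about the conjecture restricted to right trapezoids.
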